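\title{Eigenvalues of the adjoint of a typical contraction on spaces with the metric approximation property}

\begin{abstract}
Let $X$ be a separable infinite-dimensional complex Banach space with the metric approximation property, and endow the set of contractions on $X$ with the strong operator topology. We ask whether a typical contraction $T$, in the sense of Baire category, is such that $T-\lambda I$ has dense range for every $\lambda\in\mathbb C$. The answer is no: on $\mathbb C\oplus_\infty\ell_2$ the property fails for all contractions in a nonempty open set, and every $X$ as above has an equivalent norm with the metric approximation property for which the same happens. On the other hand, for every such $X$ the property holds for almost every $\lambda$ with respect to any given $\sigma$-finite Borel measure, and it holds for every $\lambda$ when $X=\ell_p(Z)$, $1\le p<\infty$, or $X=c_0(Z)$.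
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $X$ be a separable infinite-dimensional complex Banach space, let $\mathcal B(X)$ be the space of bounded operators on $X$, and let $\mathcal B_1(X)=\{T\in\mathcal B(X):\|T\|\le1\}$ be the set of contractions. We endow $\mathcal B_1(X)$ with the strong operator topology (SOT), the topology of pointwise convergence on $X$. A basic neighborhood of $T$ has the form
\begin{equation}\label{eq:nbhd}
\{S\in\mathcal B_1(X):\ \|Su_i-Tu_i\|<\eta\ \text{ for } i=1,\dots,r\},\qquad u_1,\dots,u_r\in X,\quad \eta>0 .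
\end{equation}
With this topology $\mathcal B_1(X)$ is a Polish space, so the Baire category theorem provides a notion of ``most'' contractions: a property holds for a \emph{typical} $T\in\mathcal B_1(X)$ if the set of operators having it is comeager, that is, contains a dense $G_\delta$ set. A comeager set is dense, and a countable intersection of comeager sets is comeager.

The space $X$ has the \emph{metric approximation property} (MAP) if for every compact set $K\subseteq X$ and every $\varepsilon>0$ there is a finite-rank operator $G$ on $X$ with $\|G\|\le1$ and $\|Gx-x\|<\varepsilon$ for all $x\in K$. Under this hypothesis the finite-rank contractions are SOT-dense in $\mathcal B_1(X)$, which gives density arguments a place to start. It is known that if $X$ has the MAP, then a typical contraction on $X$ has dense range. The following question comes from the work of Grivaux, Matheron and Menet \cite{GMM}.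

\begin{quote}
\textbf{Question.} Assume that $X$ has the MAP. Is it true that a typical $T\in\mathcal B_1(X)$ is such that $T-\lambda I$ has dense range for every $\lambda\in\mathbb C$?
\end{quote}

It is convenient to pass to the adjoint $T^*$, defined on $X^*$ by $(T^*f)(x)=f(Tx)$. By the Hahn--Banach theorem, the range of $T-\lambda I$ fails to be dense exactly when some nonzero $f\in X^*$ vanishes on it, that is, when $T^*f=\lambda f$. Writing $\sigma_p(T^*)$ for the set of eigenvalues of $T^*$, the operators with the property in the Question form the set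
\[
\mathcal G(X)=\{T\in\mathcal B_1(X):\ \sigma_p(T^*)=\emptyset\}.
\]
This set is always $G_\delta$ (Lemma~\ref{lem:closed}), so the Question asks whether $\mathcal G(X)$ is SOT-dense.

There are good reasons to expect a positive answer. For $|\lambda|>1$ the operator $T-\lambda I$ is invertible. For each single $\lambda$ in the closed unit disc, a typical $T$ has $\lambda\notin\sigma_p(T^*)$ (Theorem~\ref{thm:ae} below), so the only issue is whether ``typical $T$'' and ``every $\lambda$'' can be exchanged. Infinite dimension leaves room for adjoints without eigenvalues. For the backward shift $B(x_0,x_1,\dots)=(x_1,x_2,\dots)$ on $\ell_2$, the equation $B^*f=\lambda f$ reads $\lambda f_0=0$ and $\lambda f_{k+1}=f_k$ for $k\ge0$, and this forces $f=0$ whether $\lambda$ is zero or not. A neighborhood \eqref{eq:nbhd} of a finite-rank contraction $R$ prescribes $S$ on finitely many vectors only, and one expects to be free to let $S$ act like a shift on the rest of the space and so destroy the eigenvalues of $R^*$. On $\ell_p$ and $c_0$ this works (Theorem~\ref{thm:lp}). In general it does not.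

For Banach spaces $E$ and $Y$, we write $E\oplus_\infty Y$ and $E\oplus_1Y$ for the space $E\times Y$ with the norms $\max(\|x\|,\|y\|)$ and $\|x\|+\|y\|$, respectively.

\begin{theorem}\label{thm:main}
The space $X=\mathbb C\oplus_\infty\ell_2$ has the MAP, and there is a nonempty SOT-open set $\mathcal U\subseteq\mathcal B_1(X)$ such that for every $S\in\mathcal U$ there is $\mu\in\mathbb C$ for which the range of $S-\mu I$ is not dense in $X$. Hence the answer to the Question is no; the operators with the property in the Question are not even SOT-dense in $\mathcal B_1(X)$.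
\end{theorem}

The proof uses one geometric feature of $\ell_2$. A unit vector $y_0$ of a Banach space $Y$ is a \emph{strongly extreme point} of the unit ball of $Y$ if for every $\eta>0$ there is $\varepsilon>0$ such that every $y\in Y$ with $\|y_0+y\|\le1+\varepsilon$ and $\|y_0-y\|\le1+\varepsilon$ satisfies $\|y\|\le\eta$. In words: a segment centered at $y_0$ that almost fits in the unit ball is short.

\begin{theorem}\label{thm:many}
\begin{enumerate}
\item[(a)] Let $Y$ be a separable infinite-dimensional complex Banach space with the MAP whose unit ball has a strongly extreme point. Then $X=\mathbb C\oplus_\infty Y$ has the MAP, and there is a nonempty SOT-open set $\mathcal U\subseteq\mathcal B_1(X)$ such that $\sigma_p(S^*)\ne\emptyset$ for all $S\in\mathcal U$. This applies to $Y=\mathbb C\oplus_1W$ for every separable infinite-dimensional space $W$ with the MAP.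
\item[(b)] Every separable infinite-dimensional complex Banach space with the MAP has an equivalent norm, with the MAP, for which there is a nonempty SOT-open set of contractions $S$ with $\sigma_p(S^*)\ne\emptyset$.
\end{enumerate}
\end{theorem}

The next two theorems describe what remains true.

\begin{theorem}\label{thm:ae}
Let $X$ be a separable infinite-dimensional complex Banach space with the MAP, and let $m$ be a $\sigma$-finite Borel measure on $\mathbb C$. Then a typical $T\in\mathcal B_1(X)$ is such that $T-\lambda I$ has dense range for $m$-almost every $\lambda$. In particular: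
\begin{enumerate}
\item[(i)] for every countable set $\Lambda\subseteq\mathbb C$, a typical $T$ is such that $T-\lambda I$ has dense range for all $\lambda\in\Lambda$;
\item[(ii)] for a typical $T$, the set of $\lambda$ for which $T-\lambda I$ does not have dense range is meager and Lebesgue-null.
\end{enumerate}
\end{theorem}

For a Banach space $Z$, let $\ell_p(Z)$ and $c_0(Z)$ be the spaces of sequences $(z_n)_{n\ge0}$ in $Z$ such that $(\|z_n\|)_{n\ge0}$ belongs to $\ell_p$ or $c_0$, normed by the $\ell_p$ or $c_0$ norm of $(\|z_n\|)_{n\ge 0}$.

\begin{theorem}\label{thm:lp}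
Let $Z\ne\{0\}$ be a separable complex Banach space, and let $X=\ell_p(Z)$ with $1\le p<\infty$, or $X=c_0(Z)$. Then a typical $T\in\mathcal B_1(X)$ is such that $T-\lambda I$ has dense range for every $\lambda\in\mathbb C$. This covers $\ell_p$, $c_0$ and $L_p[0,1]$.
\end{theorem}

The answer therefore depends on the norm and not only on the isomorphism class: it is positive for $\ell_2$ and negative for $\mathbb C\oplus_\infty\ell_2$, which is $\ell_2$ with an equivalent norm.

The flaw in the heuristic above is that the constraint $\|S\|\le1$ can carry information from one vector to the whole space. On $\mathbb C\oplus_\infty Y$ there are unit vectors $a$, $e$ and a rank-one projection $F$ such that every contraction $S$ with $Sa$ close to $e$ is close to $F$ \emph{in norm} (Section~\ref{sec:rigid}). The eigenvalue $1$ of $F^*$ survives small perturbations in norm (Section~\ref{sec:perturb}), and Theorems~\ref{thm:main} and~\ref{thm:many}(a) follow. Sections~\ref{sec:renorm}, \ref{sec:ae} and~\ref{sec:lp} prove Theorems~\ref{thm:many}(b), \ref{thm:ae} and~\ref{thm:lp}.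

\section{The strong operator topology and the MAP}\label{sec:prelim}

All Banach spaces are complex, and $B_E$ denotes the closed unit ball of a space $E$. For contractions $S,T$ and vectors $u,u'$ we have $\|Su-Tu\|\le\|Su'-Tu'\|+2\|u-u'\|$. Hence the sets \eqref{eq:nbhd} still form a neighborhood base at $T$ when the $u_i$ are taken from a fixed dense subset of $X$. If $X$ is separable and $(x_j)_{j\ge1}$ is dense in $B_X$, then $d(S,T)=\sum_j2^{-j}\|Sx_j-Tx_j\|$ is a metric that induces the SOT on $\mathcal B_1(X)$, so closedness can be tested with sequences.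

\begin{lemma}\label{lem:map}
\begin{enumerate}
\item[(i)] If $(G_n)$ is a sequence of finite-rank contractions on a Banach space $Y$ with $G_ny\to y$ for all $y\in Y$, then $Y$ has the MAP.
\item[(ii)] If $Y$ has the MAP and $E$ is finite-dimensional, then $E\oplus_\infty Y$ and $E\oplus_1Y$ have the MAP.
\item[(iii)] If $X$ has the MAP, then the finite-rank contractions are SOT-dense in $\mathcal B_1(X)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $K\subseteq Y$ be compact and cover it by finitely many open balls of radius $\varepsilon/3$ with centers $y_1,\dots,y_s$. Choose $n$ with $\|G_ny_i-y_i\|<\varepsilon/3$ for all $i$. If $y\in K$ lies in the $i$-th ball, then $\|G_ny-y\|\le2\|y-y_i\|+\|G_ny_i-y_i\|<\varepsilon$.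

(ii) Let $K\subseteq E\times Y$ be compact, and let $K'$ be its projection to $Y$, a compact set. Take a finite-rank contraction $G$ on $Y$ with $\|Gy-y\|<\varepsilon$ on $K'$. The operator $(x,y)\mapsto(x,Gy)$ has finite rank, is a contraction for both norms, and moves each $(x,y)\in K$ by $\|Gy-y\|<\varepsilon$.

(iii) Given $T\in\mathcal B_1(X)$, vectors $u_1,\dots,u_r$ and $\eta>0$, apply the MAP to the finite set $\{Tu_1,\dots,Tu_r\}$ to get a finite-rank contraction $G$ with $\|GTu_i-Tu_i\|<\eta$ for all $i$. Then $GT$ is a finite-rank contraction in the neighborhood \eqref{eq:nbhd}.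
\end{proof}

The coordinate projections of $\ell_2$ satisfy the hypothesis of (i), so $\ell_2$ has the MAP.

\section{Contractions that are determined by one vector}\label{sec:rigid}

The mechanism behind the counterexamples is visible in dimension two.

\begin{example}\label{ex:two}
Let $X=\mathbb C\oplus_\infty\mathbb C$. The norm of $S=\begin{pmatrix}\alpha&\beta\\ \gamma&\kappa\end{pmatrix}$ on $X$ is the larger of the row sums $|\alpha|+|\beta|$ and $|\gamma|+|\kappa|$. Let $a=(1,0)$ and $e=(1,1)$, and suppose that $\|S\|\le1$ and $\|Sa-e\|\le\varepsilon$. The second condition concerns the first column only: $|\alpha-1|\le\varepsilon$ and $|\gamma-1|\le\varepsilon$. The first condition then gives $|\beta|\le1-|\alpha|\le\varepsilon$ and $|\kappa|\le1-|\gamma|\le\varepsilon$. Thus $\|S-F\|\le2\varepsilon$ for $F=\begin{pmatrix}1&0\\1&0\end{pmatrix}$: the approximate value of $S$ at $a$ determines $S$ approximately in norm.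

Both vectors matter. The vector $a$ is the center of a face of the unit ball, while $e$ is a corner. If we aim at $a$ instead of $e$, the second row is free: the identity and $\operatorname{diag}(1,0)$ both fix $a$ and are at distance $1$. If we use the Euclidean norm, there are no faces: for any unit vectors $a,e$ some unitary $U$ maps $a$ to $e$, and $\|U-F\|\ge1$ for every rank-one operator $F$, as one sees on a unit vector of $\ker F$.
\end{example}

To keep this argument when the second summand is an infinite-dimensional space $Y$, we phrase it without matrices. For every $y\in B_Y$ the segment with endpoints $a\pm(0,y)$ lies in the unit ball of $\mathbb C\oplus_\infty Y$. A contraction $S$ maps it to a segment in the ball centered at $Sa$, which is close to $e$. If segments centered near $e$ have to be short, then $S$ is small on all of $Y$ at once. This is where strongly extreme points enter.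

Put $\rho(\varepsilon)=\sqrt{2\varepsilon+\varepsilon^2}=\sqrt{(1+\varepsilon)^2-1}$. In a Hilbert space $H$, and in particular in $\mathbb C$, every unit vector $h_0$ is strongly extreme, with an explicit bound:
\begin{equation}\label{eq:par}
\|h_0\pm h\|\le1+\varepsilon\quad\Longrightarrow\quad\|h\|\le\rho(\varepsilon),
\end{equation}
because the parallelogram identity gives $2+2\|h\|^2=\|h_0+h\|^2+\|h_0-h\|^2\le2(1+\varepsilon)^2$. Here and below, a condition with $\pm$ is required for both signs.

\begin{lemma}\label{lem:rigid}
Let $Y$ be a Banach space, let $y_0\in Y$ be a unit vector, and let $\varepsilon,\eta>0$ be such that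
\begin{equation}\label{eq:se}
\|y_0\pm y\|\le1+\varepsilon\quad\Longrightarrow\quad\|y\|\le\eta\qquad(y\in Y).
\end{equation}
On $X=\mathbb C\oplus_\infty Y$ put $a=(1,0)$, $e=(1,y_0)$ and $F(t,y)=te$. If $S\in\mathcal B_1(X)$ and $\|Sa-e\|\le\varepsilon$, then
\[
\|S-F\|\le\varepsilon+\max\bigl(\rho(\varepsilon),\eta\bigr).
\]
\end{lemma}

\begin{proof}
Let $y\in B_Y$ and write $S(0,y)=(t',y')$. Since $\|a\pm(0,y)\|=\max(1,\|y\|)=1$ and $\|S\|\le1$,
\[
\|e\pm S(0,y)\|\le\|S(a\pm(0,y))\|+\|e-Sa\|\le1+\varepsilon .
\]
The left side equals $\max(|1\pm t'|,\|y_0\pm y'\|)$. Hence $|t'|\le\rho(\varepsilon)$ by \eqref{eq:par} and $\|y'\|\le\eta$ by \eqref{eq:se}. By homogeneity, $\|S(0,y)\|\le\max(\rho(\varepsilon),\eta)\,\|y\|$ for all $y\in Y$. For $(t,y)\in X$ we have $(S-F)(t,y)=t(Sa-e)+S(0,y)$, and therefore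
\[
\|(S-F)(t,y)\|\le\varepsilon|t|+\max(\rho(\varepsilon),\eta)\,\|y\|\le\bigl(\varepsilon+\max(\rho(\varepsilon),\eta)\bigr)\|(t,y)\| .
\]
This is the stated bound.
\end{proof}

If \eqref{eq:se} holds for a pair $(\varepsilon,\eta)$, it holds for $(\varepsilon',\eta)$ with any $\varepsilon'\le\varepsilon$. So when $y_0$ is strongly extreme, the bound in Lemma~\ref{lem:rigid} can be made as small as we like: contractions that converge to $F$ in the SOT converge to $F$ in norm.

\section{Eigenvalues of the adjoint near a rank-one projection}\label{sec:perturb}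

The operator $F$ of Lemma~\ref{lem:rigid} is the projection $x\mapsto e^*(x)e$, where $e^*(t,y)=t$, and $F^*e^*=e^*$. We show that $S^*$ still has an eigenvalue when $S$ is close to $F$ in norm. In infinite dimension $S^*$ need not have any eigenvalue, so existence requires an argument. Write $S=F+D$ and look for an eigenvector $f$ near $e^*$, normalized by $f(e)=1$. Then $F^*f=f(e)e^*=e^*$, and the equation $S^*f=\mu f$ becomes $e^*+D^*f=\mu f$. Evaluating at $e$ determines the eigenvalue, $\mu=1+f(De)$. What is left is a fixed-point equation for $f$. We solve it in the weak$^*$ topology, where closed balls of $X^*$ are compact by the Banach--Alaoglu theorem, using the Schauder--Tychonoff theorem: every continuous map from a nonempty compact convex subset of a Hausdorff locally convex space into itself has a fixed point.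

\begin{lemma}\label{lem:perturb}
Let $X$ be a Banach space, let $e\in X$ and $e^*\in X^*$ satisfy $\|e\|=\|e^*\|=e^*(e)=1$, and let $Fx=e^*(x)e$. If $S\in\mathcal B(X)$ and $\delta=\|S-F\|\le\frac16$, then there are $f\in X^*\setminus\{0\}$ and $\mu\in\mathbb C$ with $S^*f=\mu f$ and $|\mu-1|\le2\delta$.
\end{lemma}

\begin{proof}
Put $D=S-F$ and $K=\{f\in X^*:\|f-e^*\|\le1\}$, a convex weak$^*$-compact set. For $f\in K$ we have $\|f\|\le2$, so $\|D^*f\|\le2\delta$ and $|f(De)|\le2\delta\le\frac13$. Hence
\[
\Phi(f)=\frac{e^*+D^*f}{1+f(De)}
\]
is well defined on $K$. For each $x\in X$, the number $\Phi(f)(x)=\bigl(e^*(x)+f(Dx)\bigr)/\bigl(1+f(De)\bigr)$ is a quotient of weak$^*$-continuous functions of $f$ with nonvanishing denominator, so $\Phi$ is weak$^*$-continuous. Moreover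
\[
\|\Phi(f)-e^*\|=\frac{\|D^*f-f(De)e^*\|}{|1+f(De)|}\le\frac{4\delta}{1-2\delta}\le1,
\]
the last inequality being equivalent to $\delta\le\frac16$. Thus $\Phi(K)\subseteq K$, and there is $f\in K$ with $\Phi(f)=f$. Evaluating at $e$ gives $f(e)=(1+f(De))/(1+f(De))=1$. So $f\ne0$ and $F^*f=f(e)e^*=e^*$, and
\[
S^*f=F^*f+D^*f=e^*+D^*f=(1+f(De))\,f .
\]
The eigenvalue $\mu=1+f(De)$ satisfies $|\mu-1|\le2\delta$.
\end{proof}

Lemma~\ref{lem:perturb} holds in every Banach space, so $\mathcal G(X)$ always misses a norm ball around $F$. What is special about $\mathbb C\oplus_\infty Y$ is that this ball contains an SOT-neighborhood of $F$ in $\mathcal B_1(X)$.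

\begin{proof}[Proof of Theorems~\ref{thm:main} and~\ref{thm:many}(a)]
Let $Y$ be as in Theorem~\ref{thm:many}(a), with strongly extreme point $y_0$, and let $X=\mathbb C\oplus_\infty Y$. By Lemma~\ref{lem:map}(ii), $X$ has the MAP. Let $a$, $e$, $F$ be as in Lemma~\ref{lem:rigid} and $e^*(t,y)=t$. Then $\|e\|=\|e^*\|=e^*(e)=1$, $Fx=e^*(x)e$, $\|F\|=1$ and $Fa=e$. Choose $\varepsilon\in(0,\frac1{100}]$ such that \eqref{eq:se} holds with $\eta=\frac17$, and put
\[
\mathcal U=\{S\in\mathcal B_1(X):\ \|Sa-e\|<\varepsilon\}.
\]
This set is SOT-open, and it contains $F$. We have $\rho(\varepsilon)^2\le0.0201<\frac1{49}$, so $\rho(\varepsilon)<\frac17$, and Lemma~\ref{lem:rigid} gives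
\[
\|S-F\|\le\frac1{100}+\frac17=\frac{107}{700}<\frac16\qquad(S\in\mathcal U).
\]
By Lemma~\ref{lem:perturb}, $\sigma_p(S^*)\neq\emptyset$ for all $S\in\mathcal U$.

Let $Y=\mathbb C\oplus_1W$ with $W$ separable, infinite-dimensional and with the MAP. Then $Y$ has the MAP by Lemma~\ref{lem:map}(ii), and we claim that $y_0=(1,0)$ is strongly extreme. Suppose that $\|y_0\pm(t,w)\|=|1\pm t|+\|w\|\le1+\varepsilon$. Adding the two inequalities and using $|1+t|+|1-t|\ge2$ gives $\|w\|\le\varepsilon$, and \eqref{eq:par} in $\mathbb C$ gives $|t|\le\rho(\varepsilon)$. So $\|(t,w)\|\le\varepsilon+\rho(\varepsilon)$, which tends to $0$ with $\varepsilon$. This proves Theorem~\ref{thm:many}(a).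

For Theorem~\ref{thm:main}, take $Y=\ell_2$ and any unit vector $y_0$; by \eqref{eq:par} the value $\varepsilon=\frac1{100}$ is admissible. For $S\in\mathcal U$ there are $f\ne0$ and $\mu$ with $S^*f=\mu f$, so the range of $S-\mu I$ lies in the proper closed subspace $\ker f$. Thus $\mathcal G(X)$ misses the nonempty open set $\mathcal U$. It is not dense, hence not comeager.
\end{proof}

\begin{remark}\label{rem:moves}
The eigenvalue $\mu$ satisfies $|\mu-1|\le\frac13$, so it is nonzero, in agreement with the fact that a typical contraction has dense range. It has to vary with $S$: by Theorem~\ref{thm:ae}(i), for each fixed $\lambda$ the set $\{S:\lambda\in\sigma_p(S^*)\}$ is meager. The open set $\mathcal U$ is covered by uncountably many of these meager sets. The operators $rF$ with $1-\varepsilon<r\le1$ lie in $\mathcal U$ and satisfy $(rF)^*e^*=re^*$, which shows the eigenvalue moving.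
\end{remark}

\section{Renorming}\label{sec:renorm}

To prove Theorem~\ref{thm:many}(b) we write $X$, up to isomorphism, as $\mathbb C\oplus_\infty(\mathbb C\oplus_1W)$ with $W$ having the MAP. Splitting off two dimensions is easy; keeping the MAP is the difficulty. If $N$ is a closed subspace of finite codimension, $Q$ is a projection of $X$ onto $N$, and $G_n$ are finite-rank contractions converging strongly to the identity, then the compressions $QG_n|_N$ converge strongly to the identity of $N$, but the bound on their norms is $\|Q\|$ rather than $1$. There is no loss if $N$ is invariant under all the $G_n$, since then no projection is needed. Commuting operators provide such a subspace: the kernel of one of them is invariant under all the others. We use the following theorem of Casazza and Kalton \cite{CK}.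

\begin{theorem}[Casazza--Kalton]\label{thm:CK}
A separable Banach space $X$ with the MAP has the commuting MAP: there are pairwise commuting finite-rank operators $T_n$ on $X$ with $T_nx\to x$ for all $x\in X$ and $\limsup_n\|T_n\|\le1$.
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:many}(b)]
Let $X$ be separable, infinite-dimensional and with the MAP, and let $(T_n)$ be as in Theorem~\ref{thm:CK}. On a two-dimensional subspace $E\subseteq X$, pointwise convergence implies $\|T_n|_E-I|_E\|\to0$, so $T_n$ is injective on $E$ for large $n$. Fix $m$ with $d=\operatorname{rank}T_m\ge2$ and put $N=\ker T_m$. Then $N$ is closed, and its codimension is $d$ because $T_m$ induces a linear bijection from $X/N$ onto the range of $T_m$. In particular $N$ is infinite-dimensional.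

If $x\in N$, then $T_mT_kx=T_kT_mx=0$, so $T_kN\subseteq N$ for every $k$. Put $c_k=\max(1,\|T_k\|)$; then $c_k\to1$ since $\limsup_k\|T_k\|\le1$. The operators $c_k^{-1}T_k|_N$ are finite-rank contractions on $N$ that converge pointwise to the identity of $N$. By Lemma~\ref{lem:map}(i), $N$ has the MAP.

Choose $v_1,\dots,v_d\in X$ whose classes form a basis of $X/N$. Every $x\in X$ is uniquely $x=t_1v_1+\dots+t_dv_d+n$ with $t_i\in\mathbb C$ and $n\in N$. Define
\[
\|x\|'=\max\bigl(|t_1|,\ |t_2|+\dots+|t_d|+\|n\|\bigr).
\]
Let $W=\ell_1^{d-2}\oplus_1N$, with $W=N$ if $d=2$; it has the MAP by Lemma~\ref{lem:map}(ii). The space $(X,\|\cdot\|')$ is isometric to $\mathbb C\oplus_\infty(\mathbb C\oplus_1W)$, so it is complete. Since $\|x\|\le C\|x\|'$ with $C=1+\sum_i\|v_i\|$, the open mapping theorem shows that the two norms are equivalent. Theorem~\ref{thm:many}(a) applies to $(X,\|\cdot\|')$.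
\end{proof}

\section{Almost every $\lambda$}\label{sec:ae}

Let $X$ be a separable Banach space, let $(x_j)_{j\ge1}$ be dense in $B_X$, and let $\overline{\mathbb D}$ be the closed unit disc. The relation $T^*f=\lambda f$ is stable under SOT limits in $T$ and weak$^*$ limits in $f$, but the condition $f\ne0$ is not, because a sequence of unit vectors of $X^*$ may converge weak$^*$ to $0$. We replace it by countably many weak$^*$-closed conditions $|f(x_j)|\ge1/k$. For $j,k\ge1$ put
\[
C_{j,k}=\bigl\{(T,\lambda)\in\mathcal B_1(X)\times\overline{\mathbb D}:\ T^*f=\lambda f\ \text{ for some } f\in B_{X^*}\text{ with }|f(x_j)|\ge\tfrac1k\bigr\},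
\]
and let $C_{j,k}(T)=\{\lambda\in\overline{\mathbb D}:(T,\lambda)\in C_{j,k}\}$. The next lemma does not use the MAP.

\begin{lemma}\label{lem:closed}
Let $X$ be a separable Banach space.
\begin{enumerate}
\item[(i)] Each $C_{j,k}$ is closed in $\mathcal B_1(X)\times\overline{\mathbb D}$, and $\sigma_p(T^*)=\bigcup_{j,k}C_{j,k}(T)$ for every $T\in\mathcal B_1(X)$. In particular $\sigma_p(T^*)$ is a countable union of compact sets.
\item[(ii)] The set $\mathcal G(X)$ is $G_\delta$ in $\mathcal B_1(X)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $(T_n,\lambda_n)\in C_{j,k}$ converge to $(T,\lambda)$, with witnesses $f_n\in B_{X^*}$. Since $X$ is separable, $B_{X^*}$ is compact and metrizable in the weak$^*$ topology, so after passing to a subsequence $f_n\to f\in B_{X^*}$ weak$^*$. For $x\in X$,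
\[
|f_n(T_nx)-f(Tx)|\le\|T_nx-Tx\|+|(f_n-f)(Tx)|\to0,
\]
while $f_n(T_nx)=\lambda_nf_n(x)\to\lambda f(x)$. Hence $T^*f=\lambda f$. Also $|f(x_j)|=\lim_n|f_n(x_j)|\ge\frac1k$, so $(T,\lambda)\in C_{j,k}$.

A witness $f$ is nonzero, so $C_{j,k}(T)\subseteq\sigma_p(T^*)$. Conversely, let $T^*f=\lambda f$ with $\|f\|=1$. Then $|\lambda|\le\|T^*\|\le1$, and $f(x_j)\ne0$ for some $j$ by density, so $\lambda\in C_{j,k}(T)$ for large $k$.

(ii) The set $\{T:C_{j,k}(T)\ne\emptyset\}$ is closed: if $T_n\to T$ and $\lambda_n\in C_{j,k}(T_n)$, then a subsequence of $(\lambda_n)$ converges in the compact set $\overline{\mathbb D}$, and its limit lies in $C_{j,k}(T)$ by (i). The set $\mathcal G(X)$ is the complement of the union of these countably many closed sets.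
\end{proof}

The value $\lambda=0$ needs separate treatment. A finite-rank operator $R$ on an infinite-dimensional space never has dense range, so $0\in\sigma_p(R^*)$, and rescaling $R$ does not move this eigenvalue. It is handled by the known result quoted in the introduction. We include a short proof, which is an instance of the heuristic described there: the large kernel of $R$ is used to fill the range.

\begin{proposition}\label{prop:dense}
If $X$ is separable, infinite-dimensional and has the MAP, then a typical $T\in\mathcal B_1(X)$ has dense range.
\end{proposition}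

\begin{proof}
By Lemma~\ref{lem:closed}(i), the contractions without dense range form the union of the closed sets $\{T:(T,0)\in C_{j,k}\}$, so those with dense range form a $G_\delta$ set. By Lemma~\ref{lem:map}(iii) it suffices to approximate a finite-rank contraction $R$ by contractions with dense range. We construct $v_n\in\ker R$ and $g_n\in X^*$, $n\ge1$, with $\|g_n\|=1$, $g_n(v_n)\ne0$ and $g_i(v_n)=0$ for $i\ne n$. Given $v_i,g_i$ for $i<n$, the subspace $\ker R\cap\bigcap_{i<n}\ker g_i$ has finite codimension, so it contains a vector $v_n\ne0$. If $v_n=\sum_{i<n}s_iv_i$, applying $g_i$ gives $s_i=0$ for all $i<n$, a contradiction. So the Hahn--Banach theorem provides $g_n$ of norm one that vanishes at $v_1,\dots,v_{n-1}$ and not at $v_n$.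

Put $Lx=\sum_{n\ge1}2^{-n}g_n(x)x_n$, so that $\|L\|\le1$. For $c\in(0,1)$ the operator $S_c=cR+(1-c)L$ is a contraction with $S_cv_n=(1-c)2^{-n}g_n(v_n)x_n$. Its range is a subspace containing every $x_n$, so it is dense, and $\|S_c-R\|\le2(1-c)\to0$ as $c\to1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:ae}]
We must show that $m(\sigma_p(T^*))=0$ for a typical $T$; the set $\sigma_p(T^*)$ is Borel by Lemma~\ref{lem:closed}(i). Only the null sets of $m$ matter. If $\mathbb C$ is the disjoint union of Borel sets $A_n$ with $m(A_n)<\infty$, then $A\mapsto\sum_n2^{-n}m(A\cap A_n)/(1+m(A_n))$ is a finite measure with the same null sets as $m$. So we may assume that $m$ is finite. Put $m'(A)=m(A\setminus\{0\})$ and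
\[
\mathcal N=\{T\in\mathcal B_1(X):\ m'(\sigma_p(T^*))=0\}.
\]
If $T\in\mathcal N$ has dense range, then $0\notin\sigma_p(T^*)$ and $m(\sigma_p(T^*))=m'(\sigma_p(T^*))=0$. By Proposition~\ref{prop:dense}, it suffices to show that $\mathcal N$ is a dense $G_\delta$ set.

\emph{The set $\mathcal N$ is $G_\delta$.} Fix $j,k$, let $T_n\to T$, and put $A_n=C_{j,k}(T_n)$. If $\lambda$ belongs to infinitely many $A_n$, then $\lambda\in C_{j,k}(T)$ because $C_{j,k}$ is closed. That is, $\bigcap_N\bigcup_{n\ge N}A_n\subseteq C_{j,k}(T)$. Since $m'$ is finite, it is continuous along decreasing sequences of sets, and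
\[
\limsup_nm'(A_n)\le\lim_{N}m'\Bigl(\bigcup_{n\ge N}A_n\Bigr)=m'\Bigl(\bigcap_N\bigcup_{n\ge N}A_n\Bigr)\le m'(C_{j,k}(T)).
\]
Hence for each $l\ge1$ the set $\{T:m'(C_{j,k}(T))\ge\frac1l\}$ is closed. By Lemma~\ref{lem:closed}(i), $\mathcal N$ is the intersection over $j,k,l$ of the complements of these sets.

\emph{The set $\mathcal N$ is dense.} By Lemma~\ref{lem:map}(iii) it suffices to approximate a finite-rank contraction $R$. The range of $R^*$ is finite-dimensional and $R^*$-invariant, and it contains every eigenvector of $R^*$ for a nonzero eigenvalue. So $R^*$ has finitely many nonzero eigenvalues $\nu_1,\dots,\nu_s$, and $\sigma_p((rR)^*)\subseteq\{0,r\nu_1,\dots,r\nu_s\}$ for $r\in(0,1)$. Since $m'$ is finite, the set $\Omega$ of points with positive $m'$-mass is countable, and for each $i$ and each $\omega\in\Omega$ there is at most one $r$ with $r\nu_i=\omega$. For all $r\in(0,1)$ outside a countable set we thus have $m'(\{r\nu_i\})=0$ for all $i$. Since also $m'(\{0\})=0$, we get $rR\in\mathcal N$. Letting $r\to1$ through such values gives $rR\to R$ in norm.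

For (i), apply the result to the $\sigma$-finite measure $m(A)=\#(A\cap\Lambda)$. For (ii), let $m$ be Lebesgue measure on $\mathbb C$. If $m(\sigma_p(T^*))=0$, then each $C_{j,k}(T)$ is closed and null. A null set has empty interior, so each $C_{j,k}(T)$ is nowhere dense, and $\sigma_p(T^*)$ is meager.
\end{proof}

\begin{remark}\label{rem:sigma}
The hypothesis of $\sigma$-finiteness cannot be dropped. For counting measure on $\mathbb C$, ``almost every $\lambda$'' means ``every $\lambda$'', and the conclusion fails for $\mathbb C\oplus_\infty\ell_2$ by Theorem~\ref{thm:main}.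
\end{remark}

\section{The spaces $\ell_p(Z)$ and $c_0(Z)$}\label{sec:lp}

On these spaces the heuristic of the introduction can be carried out, and the MAP is not needed. A given contraction is first approximated by an operator $A$ of norm at most $c<1$ acting on the first block $G$ of coordinates. Its adjoint may have eigenvalues, all of modulus at most $c$. The rest of the space consists of infinitely many isometric copies of $G$, and we attach to $A$ a backward shift through these copies, coupled to the first block by a small weight $\delta$. The eigenvalue equation then forces an eigenvector $f_0$ of $A^*$ with eigenvalue $\lambda\neq0$ to extend to the $k$-th block as $\delta\lambda^{-k}f_0$. These functionals are unbounded because $|\lambda|<1$, so they do not come from an element of $X^*$.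

\begin{proof}[Proof of Theorem~\ref{thm:lp}]
By Lemma~\ref{lem:closed}(ii) it suffices to show that $\mathcal G(X)$ is dense. Let $T\in\mathcal B_1(X)$, $u_1,\dots,u_r\in X$ and $\eta>0$. Let $P_N$ be the projection of $X$ onto the first $N$ coordinates. Since $p<\infty$ or $X=c_0(Z)$, we have $P_Nx\to x$ for all $x$, so finitely supported vectors are dense and we may assume that the $u_i$ are finitely supported (Section~\ref{sec:prelim}). Choose $N\ge1$ such that $P_Nu_i=u_i$ and $\|P_NTu_i-Tu_i\|<\eta/2$ for all $i$, and $c\in(0,1)$ such that $(1-c)\|u_i\|<\eta/2$ for all $i$. Put $G=P_NX$ and $A=cP_NT|_G\in\mathcal B(G)$, so that $\|A\|\le c$.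

Group the coordinates in consecutive blocks of length $N$: to $(z_n)_{n\ge0}$ associate $(x_k)_{k\ge0}$ with $x_k=(z_{kN},\dots,z_{kN+N-1})$, regarded as an element of $G$. This identifies $X$ isometrically with $\ell_p(G)$ or $c_0(G)$, the subspace $G$ being the block of index $0$. Define
\[
S(x_0,x_1,x_2,\dots)=(Ax_0+\delta x_1,\ x_2,\ x_3,\ \dots),
\]
where $\delta>0$ is chosen as follows; this is possible because $c<1$.
\begin{itemize}
\item If $1<p<\infty$ and $\frac1p+\frac1q=1$, take $c^q+\delta^q\le1$. By H\"older's inequality, $c\|x_0\|+\delta\|x_1\|\le(\|x_0\|^p+\|x_1\|^p)^{1/p}$.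
\item If $p=1$, take $\delta\le1$. Then $c\|x_0\|+\delta\|x_1\|\le\|x_0\|+\|x_1\|$.
\item If $X=c_0(Z)$, take $c+\delta\le1$. Then $c\|x_0\|+\delta\|x_1\|\le\max(\|x_0\|,\|x_1\|)$.
\end{itemize}
Since $\|Ax_0+\delta x_1\|\le c\|x_0\|+\delta\|x_1\|$, we obtain $\|Sx\|^p\le\|x_0\|^p+\|x_1\|^p+\sum_{k\ge2}\|x_k\|^p=\|x\|^p$ on $\ell_p(G)$, and $\|Sx\|\le\sup_k\|x_k\|=\|x\|$ on $c_0(G)$. So $S\in\mathcal B_1(X)$. Each $u_i$ lies in $G$, so $Su_i=cP_NTu_i$ and
\[
\|Su_i-Tu_i\|\le(1-c)\|P_NTu_i\|+\|P_NTu_i-Tu_i\|<\frac\eta2+\frac\eta2=\eta .
\]

It remains to show that $\sigma_p(S^*)=\emptyset$. Let $f\in X^*$ and $\lambda\in\mathbb C$ satisfy $S^*f=\lambda f$, and let $f_k\in G^*$ be the restriction of $f$ to the block of index $k$. Then $\|f_k\|\le\|f\|$ for all $k$, and $f=0$ if all $f_k$ vanish, by density of finitely supported vectors. Apply $f(Sx)=\lambda f(x)$ to a vector $x$ whose only nonzero block is $g\in G$, placed at index $0$, at index $1$, or at index $k+1$ with $k\ge1$. Then $Sx$ is $Ag$ at index $0$, $\delta g$ at index $0$, or $g$ at index $k$, respectively. This gives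
\[
A^*f_0=\lambda f_0,\qquad\delta f_0=\lambda f_1,\qquad f_k=\lambda f_{k+1}\quad(k\ge1).
\]
If $\lambda=0$, the second and third relations give $f_k=0$ for all $k\ge0$. Let $\lambda\ne0$. Then $f_k=\delta\lambda^{-k}f_0$ for $k\ge1$. If $f_0\ne0$, the first relation gives $|\lambda|\le\|A\|\le c<1$, so $\|f_k\|=\delta|\lambda|^{-k}\|f_0\|\to\infty$, which contradicts $\|f_k\|\le\|f\|$. Hence $f_0=0$, and then all $f_k$ vanish. In both cases $f=0$, so $S\in\mathcal G(X)$.

The case $Z=\mathbb C$ gives $\ell_p$ and $c_0$. For $L_p[0,1]$, partition $(0,1]$ into the intervals $J_n=(2^{-n-1},2^{-n}]$, $n\ge0$. Then $\|h\|_p^p=\sum_n\|h|_{J_n}\|_p^p$, and an affine change of variable followed by multiplication by a constant maps $L_p(J_n)$ isometrically onto $L_p[0,1]$. So $L_p[0,1]$ is isometric to $\ell_p(L_p[0,1])$.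
\end{proof}

\begin{remark}\label{rem:c}
The factor $c<1$ is needed even when $\delta$ can be chosen without it. On $\ell_1$, with $N=1$, $A=1$ and $\delta=1$, the contraction $S(x_0,x_1,\dots)=(x_0+x_1,x_2,\dots)$ satisfies $S^*f=f$ for $f(x)=\sum_kx_k$.
\end{remark}

\begin{remark}\label{rem:sharp}
Theorem~\ref{thm:lp} shows that neither geometric ingredient of Theorem~\ref{thm:many}(a) can simply be omitted. The space $c_0$ has the MAP, by Lemma~\ref{lem:map}(i) applied to the coordinate projections, and $\mathbb C\oplus_\infty c_0$ is isometric to $c_0$, for which the Question has a positive answer. Here the strongly extreme point is missing: if $y_0\in c_0$ is a unit vector and $|y_0(n)|\le\frac12$, then $\|y_0\pm\frac12e_n\|=1$, where $e_n$ is the $n$-th unit vector. The type of the sum matters as well. Every unit vector of $\ell_2$ is strongly extreme, and so is the first unit vector of $\ell_1=\mathbb C\oplus_1\ell_1$. Thus the answer is negative for $\mathbb C\oplus_\infty\ell_2$ and $\mathbb C\oplus_\infty\ell_1$, whereas the Hilbertian sum of $\mathbb C$ and $\ell_2$ is $\ell_2$ and the sum $\mathbb C\oplus_1\ell_1$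 is $\ell_1$, and for both the answer is positive.
\end{remark}

\begin{thebibliography}{9}

\bibitem{CK}
Casazza and Kalton, \emph{Notes on approximation properties in separable Banach spaces}, in: Geometry of Banach Spaces (Strobl 1989), LMS Lecture Note Ser.\ 158, 1990, 49--63.

\bibitem{GMM}
Sophie Grivaux, Etienne Matheron, Quentin Menet, \emph{Generic properties of $l_p$-contractions and similar operator topologies}, arXiv:2207.07938 (2022).

\end{thebibliography}
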